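# A rank-four matrix that every mutation only reorders, and the failure of asymptotic sign coherence

## 1. The matrix $\beta$ and the maps $R$ and $S$

Everything in this lecture turns on one matrix, with rows and columns indexed by the positions $0,1,2,3$:
$$\beta=\begin{pmatrix}0&1&-1&1\\-1&0&2&-1\\1&-2&0&1\\-1&1&-1&0\end{pmatrix}.$$
Its special feature is that each of its four mutations gives $\beta$ back, up to a reordering of the indices. A sequence of mutations of $\beta$ therefore becomes a composition of a few fixed maps $\mathbb Z^4\to\mathbb Z^4$. We first set this up, and Section 2 says what it is for.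

For an integer $x$ write $x^+=[x]_+=\max(x,0)$ and $x^-=[-x]_+=\max(-x,0)$, so that $x=x^+-x^-$.

**Definition (skew-symmetrizable, irreducible).** An $N\times N$ integer matrix $B=(b_{ij})$ is skew-symmetrizable if there are positive integers $d_1,\dots,d_N$ with $d_ib_{ij}=-d_jb_{ji}$ for all $i,j$. It is irreducible if no simultaneous permutation of rows and columns makes it block-diagonal with more than one block; equivalently, the graph on $[1,N]$ with an edge $i$–$j$ whenever $b_{ij}\ne0$ is connected.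

For instance, $\begin{pmatrix}0&1\\-2&0\end{pmatrix}$ is skew-symmetrizable with $d_1=2$, $d_2=1$, and is irreducible. The matrix $\beta$ is skew-symmetric (all $d_i=1$), and it is irreducible because all its off-diagonal entries are nonzero.

**Definition (mutation).** Let $\hat B=(b_{ij})$ be an $M'\times N$ integer matrix, $M'\ge N$, whose top $N\times N$ part is skew-symmetrizable. For $k\in[1,N]$ the mutation $\mu_k$ sends $\hat B$ to $\hat B'=(b'_{ij})$ with
$$b'_{ij}=\begin{cases}-b_{ij}&\text{if } i=k\text{ or }j=k,\\ b_{ij}+[b_{ik}]_+[b_{kj}]_+-[-b_{ik}]_+[-b_{kj}]_+&\text{otherwise.}\end{cases}$$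

Two remarks. First, $\mu_k$ is an involution: the second application uses $-b_{ik}$ and $-b_{kj}$, so it adds $[-b_{ik}]_+[-b_{kj}]_+-[b_{ik}]_+[b_{kj}]_+$, which cancels what the first one added. Second, an extra row $a$ below the square part is transformed without reference to the other extra rows:
$$a'_k=-a_k,\qquad a'_j=a_j+a_k^+[b_{kj}]_+-a_k^-[-b_{kj}]_+\quad(j\ne k). \tag{1}$$

*Example.* Mutate $\beta$, with the extra row $(2,-2,1,-1)$, at position $0$. Row $0$ of $\beta$ is $(0,1,-1,1)$ and $a_0=2>0$, so (1) adds $2$ at positions $1$ and $3$ and negates position $0$. The new row is $(-2,0,1,1)$.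

**Ordered coordinates.** The columns carry labels $1,2,3,4$, and the positions $0,1,2,3$ will move. For a bijection $\pi:\{0,1,2,3\}\to[1,4]$, written as the list $(\pi(0),\pi(1),\pi(2),\pi(3))$, let $B_\pi$ be the matrix with $(B_\pi)_{\pi(i)\pi(j)}=\beta_{ij}$. So $B_\pi$ is $\beta$ with label $\pi(i)$ placed at position $i$. For a row $a=(a_1,\dots,a_4)$ put $a\circ\pi=(a_{\pi(0)},a_{\pi(1)},a_{\pi(2)},a_{\pi(3)})$, the row read in the order $\pi$. Put
$$\pi_0=(1,2,3,4),\qquad B_{\rm ex}=B_{\pi_0}.$$
As a labeled matrix, $B_{\rm ex}$ is $\beta$ with index $i$ renamed to label $i+1$.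

*The matrix $B_\pi$ determines $\pi$.* If $B_\pi=B_{\pi'}$, then $\tau=\pi'^{-1}\pi$ is a permutation of the positions with $\beta_{\tau(i)\tau(j)}=\beta_{ij}$. The only entry of $\beta$ equal to $2$ is $\beta_{12}$, so $\tau$ fixes $1$ and $2$. Since $\beta_{03}=1\ne-1=\beta_{30}$, $\tau$ cannot exchange $0$ and $3$. Hence $\tau$ is the identity.

Define two maps $\mathbb Z^4\to\mathbb Z^4$:
$$R(a)=(a_1+a_0^+,\;a_2-a_0^-,\;a_3+a_0^+,\;-a_0),$$
$$S(a)=(a_0-a_1^-,\;a_2+2a_1^+,\;-a_1,\;a_3-a_1^-).$$

**Lemma 1.** Mutation at the label $\pi(i)$ sends $B_\pi$ to $B_{\pi'}$ and sends an extra row $a$ to $a'$ with $a'\circ\pi'=\Phi_i(a\circ\pi)$, where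

* $i=0$: $\pi'=(\pi(1),\pi(2),\pi(3),\pi(0))$ and $\Phi_0=R$;
* $i=1$: $\pi'=(\pi(0),\pi(2),\pi(1),\pi(3))$ and $\Phi_1=S$;
* $i=2$: $\pi'=(\pi(0),\pi(2),\pi(1),\pi(3))$ and $\Phi_2=S^{-1}$;
* $i=3$: $\pi'=(\pi(3),\pi(0),\pi(1),\pi(2))$ and $\Phi_3=R^{-1}$.

In particular $R$ and $S$ are bijections.

*Proof.* We name labels by their positions in $\pi$, so the matrix to be mutated is $\beta$ itself.

*Case $i=0$.* Column $0$ has $b_{10}=-1$, $b_{20}=1$, $b_{30}=-1$, and row $0$ has $b_{01}=1$, $b_{02}=-1$, $b_{03}=1$. The product $[b_{i0}]_+[b_{0j}]_+$ is nonzero only for $i=2$, $j\in\{1,3\}$, and $[-b_{i0}]_+[-b_{0j}]_+$ only for $i\in\{1,3\}$, $j=2$; each such product is $1$. So the entries away from row and column $0$ that change are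
$$b_{21}=-2+1=-1,\quad b_{23}=1+1=2,\quad b_{12}=2-1=1,\quad b_{32}=-1-1=-2,$$
and row and column $0$ are negated. In the order $(1,2,3,0)$ the entries above the diagonal are
$$b_{12}=1,\ b_{13}=-1,\ b_{10}=1,\ b_{23}=2,\ b_{20}=-1,\ b_{30}=1.$$
These are the entries $\beta_{01},\beta_{02},\beta_{03},\beta_{12},\beta_{13},\beta_{23}$. By (1) with row $0$ equal to $(0,1,-1,1)$, the extra row becomes $a_1+a_0^+$, $a_2-a_0^-$, $a_3+a_0^+$ at positions $1,2,3$ and $-a_0$ at position $0$. Read in the order $(1,2,3,0)$, this is $R(a)$.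

*Case $i=1$.* Column $1$ has $b_{01}=1$, $b_{21}=-2$, $b_{31}=1$, and row $1$ has $b_{10}=-1$, $b_{12}=2$, $b_{13}=-1$. The positive products occur for $i\in\{0,3\}$, $j=2$, and the negative ones for $i=2$, $j\in\{0,3\}$; each is $2$. So
$$b_{02}=-1+2=1,\quad b_{32}=-1+2=1,\quad b_{20}=1-2=-1,\quad b_{23}=1-2=-1,$$
and row and column $1$ are negated. In the order $(0,2,1,3)$ the entries above the diagonal are
$$b_{02}=1,\ b_{01}=-1,\ b_{03}=1,\ b_{21}=2,\ b_{23}=-1,\ b_{13}=1,$$
which is $\beta$ again. By (1) with row $1$ equal to $(-1,0,2,-1)$, the extra row becomes $a_0-a_1^-$, $-a_1$, $a_2+2a_1^+$, $a_3-a_1^-$ at positions $0,1,2,3$. In the order $(0,2,1,3)$ this is $S(a)$.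

*Cases $i=3$ and $i=2$.* A mutation acts bijectively on extra rows, being an involution, so $R$ and $S$ are bijections by the first two cases. Given $\pi$, let $\pi'=(\pi(3),\pi(0),\pi(1),\pi(2))$. The label $\pi(3)$ is at position $0$ of $\pi'$, so by the case $i=0$ mutation of $B_{\pi'}$ at $\pi(3)$ gives $B_\pi$ and acts on ordered rows as $R$. The same mutation therefore takes $B_\pi$ to $B_{\pi'}$ and acts on ordered rows as $R^{-1}$. Likewise, for $\pi'=(\pi(0),\pi(2),\pi(1),\pi(3))$ the label $\pi(2)$ is at position $1$ of $\pi'$, and the case $i=1$ leads from $\pi'$ back to $\pi$; so $\Phi_2=S^{-1}$. $\square$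

Now let $\mu$ be the periodic sequence with labels
$$k_1,k_2,k_3,\ldots=1,2,3,4,1,2,3,4,\dots .$$
The first mutation, at label $1$, is at position $0$ of $\pi_0$. After it the order is $(2,3,4,1)$, and the next label, $2$, is again at position $0$. Inductively, after $n$ steps the order is $\pi_n=(k_{n+1},k_{n+2},k_{n+3},k_{n+4})$, and one always mutates at position $0$. If $\mathbf a^{(n)}$ is the extra row after $n$ steps, then
$$r^{(n)}:=\mathbf a^{(n)}\circ\pi_n=R^n(\mathbf a). \tag{2}$$
So following $\mu$ means iterating $R$. For example, $e_0=(1,0,0,0)$ has the orbit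
$$(1,0,0,0)\to(1,0,1,-1)\to(1,1,0,-1)\to(2,0,0,-1)\to\cdots .$$

## 2. The asymptotic sign coherence conjecture

The matrix $\beta$ is a test case for the following question. Append a row $\mathbf a$ to $B$ and mutate forever, visiting every label with positive frequency and never wasting a step. Do the signs of the extra row eventually forget which nonzero $\mathbf a$ one started from?

To say this precisely, let $\hat B$ be $B$ with the row $\mathbf a\in\mathbb Z^N$ appended, let $\mu=(\mu_{k_j})_{j\ge1}$ be an infinite sequence of mutations, and put $\mu^{(n)}=\mu_{k_n}\circ\cdots\circ\mu_{k_1}$. Let $\mathbf a^{(n)}$ be the last row of $\hat B^{(n)}=\mu^{(n)}(\hat B)$, with $\mathbf a^{(0)}=\mathbf a$.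

**Definition (distance, monotone).** Let $\hat B_{pr}=\begin{bmatrix}B\\\mathbf 1_N\end{bmatrix}$ be the $2N\times N$ matrix with the identity below $B$. Then $\mathrm{dist}(\hat B_{pr},\mu^{(n)}(\hat B_{pr}))$ is the minimal number of mutations needed to obtain $\mu^{(n)}(\hat B_{pr})$ from $\hat B_{pr}$. The sequence $\mu$ is monotone with respect to $B$ if $\mathrm{dist}(\hat B_{pr},\mu^{(n+1)}(\hat B_{pr}))>\mathrm{dist}(\hat B_{pr},\mu^{(n)}(\hat B_{pr}))$ for $n=1,2,\dots$.

The minimum is over all mutation sequences, at any labels, and matrices are compared entry by entry, with no relabeling. For $N=1$, $B=(0)$, the only sequence is $1,1,1,\dots$; it alternates between $\begin{bmatrix}0\\1\end{bmatrix}$ and $\begin{bmatrix}0\\-1\end{bmatrix}$, the distances are $0,1,0,1,\dots$, and the sequence is not monotone.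

**Definition (balanced).** $\mu$ is balanced if $\liminf_{n\to\infty}\frac1n\#\{j\in[1,n]:k_j=k\}>0$ for every $k\in[1,N]$.

The periodic sequence $1,2,3,4,1,2,3,4,\dots$ is balanced, with every frequency equal to $1/4$. A sequence in which label $1$ occurs only at the times $2^j$ is not.

**Definition (signs).** $\mathrm{sign}(a)$ is $+$, $0$ or $-$ according as $a>0$, $a=0$ or $a<0$. A vector in $\{+,0,-\}^N$ is strict if it has no entry $0$. Set $\sigma_\mu^{(n)}(\mathbf a)=(\mathrm{sign}(a_1^{(n)}),\dots,\mathrm{sign}(a_N^{(n)}))$.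

**Conjecture (asymptotic sign coherence).** Let $B$ be irreducible and let $\mu$ be a monotone and balanced sequence of mutations applied to $\hat B$. Then there is a sequence of strict sign vectors $\sigma_{\rm reg}^{(n)}\in\{\pm\}^N$ $(n\ge0)$, depending on $B$ and $\mu$ but not on $\mathbf a$, such that for any nonzero $\mathbf a\in\mathbb Z^N$ there is $T\in\mathbb N$ with $\sigma_\mu^{(n)}(\mathbf a)=\sigma_{\rm reg}^{(n)}$ for $n>T$.

This is posed in Michael Gekhtman and Tomoki Nakanishi, "Asymptotic sign coherence conjecture", arXiv:1904.00971 (2019). It is false, and $B_{\rm ex}$ with the periodic $\mu$ of Section 1 is a counterexample.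

**Theorem 1.** For $B_{\rm ex}$ and $\mu=1,2,3,4,1,2,3,4,\dots$ one has $\mathrm{dist}(\hat B_{pr},\mu^{(n)}(\hat B_{pr}))=n$ for all $n\ge0$, so $\mu$ is monotone; it is also balanced. The conclusion of the conjecture fails for $(B_{\rm ex},\mu)$:

* (a) for $\mathbf a=(1,0,0,-1)$, every $\sigma_\mu^{(n)}(\mathbf a)$ has two zero entries;
* (b) for $\mathbf a=(2,-2,1,-1)$ and $\mathbf a'=(1,-1,2,-2)$, for every $n\equiv1\pmod3$ some coordinate has sign $+$ for $\mathbf a$ and $-$ for $\mathbf a'$.

So the conjecture fails even if zeros are allowed in $\sigma_{\rm reg}$, or if zero signs are ignored.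

**Theorem 2.** For $B_{\rm ex}$ and every sequence of mutations (monotone, balanced or not), $\sigma^{(n)}((1,0,0,-1))$ has exactly two zero entries for all $n$. So the conclusion of the conjecture fails for every monotone balanced sequence for $B_{\rm ex}$, and one exists by Theorem 1.

**Theorem 3.** Let $\mu$ be as in Theorem 1, let $\mathbf a\ne0$, and let $r^{(n)}$ be $\mathbf a^{(n)}$ listed in the order of labels $k_{n+1},k_{n+2},k_{n+3},k_{n+4}$. Then there are $T$, an integer $d\ge0$, and integers $x_n\ge0$ $(n\ge T)$, not all $0$, with $x_{n+3}=x_n+d$ and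
$$r^{(n)}=(x_n,\;x_{n+1}-x_n,\;x_{n+2}-x_{n+1},\;-x_{n-1})\qquad(n>T).$$
Every such sequence $(x_n)$ occurs. Exactly $32$ different asymptotic sign sequences occur, two being identified if they agree for all large $n$.

These theorems concern $B_{\rm ex}$ only; nothing is claimed about other matrices or ranks.

## 3. The matrix $\begin{pmatrix}0&2\\-2&0\end{pmatrix}$, by hand

For $N=1$ there is no monotone sequence, as we saw. For $N=2$ take $\kappa=\begin{pmatrix}0&2\\-2&0\end{pmatrix}$ and $\mu=1,2,1,2,\dots$. Mutation at position $0$ negates $\kappa$, and in the order $(1,0)$ the result is $\kappa$ again. By (1), ordered rows are transformed by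
$$K(a_0,a_1)=(a_1+2a_0^+,\,-a_0).$$
Mutation at position $1$ also exchanges the two positions and acts as $K^{-1}$, because mutation is an involution. Along $\mu$ one always mutates at position $0$, so the ordered row after $n$ steps is $K^n(\mathbf a)$.

*Monotonicity.* For $m\ge0$, $K(m+1,-m)=(-m+2(m+1),-(m+1))=(m+2,-(m+1))$, so $K^me_0=(m+1,-m)$ for the vector $e_0=(1,0)$. Suppose $m$ mutations lead from $\hat B_{pr}$ to $\mu^{(n)}(\hat B_{pr})$. They act on ordered rows as some $K^j$ with $|j|\le m$. The two final top parts are equal, so the two final orders are equal, because swapping the two labels would change the sign of the matrix. Hence $K^je_0=K^ne_0$, so $K^{|n-j|}e_0=e_0$, so $j=n$ and $m\ge n$. The distance is exactly $n$.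

*Signs.* Let $x_n$ be the first coordinate of $K^n(\mathbf a)$. For $n\ge1$ the second coordinate is $-x_{n-1}$, so $x_{n+1}=-x_{n-1}+2x_n^+$. With $D_n=x_{n+1}-x_n$ this reads
$$D_n=D_{n-1}+2x_n^-\qquad(n\ge1).$$
If $x_n<0$ infinitely often, then $D_n\to\infty$, so $x_n\to\infty$, a contradiction. So $x_n\ge0$ from some time on, and then $D_n$ is constant and must be $\ge0$. Thus $x_n$ is eventually nondecreasing. If it were $0$ infinitely often, it would be $0$ from some time on, the row would become $0$, and $\mathbf a=0$ because $K$ is a bijection fixing $0$. So for $\mathbf a\ne0$ the ordered signs are eventually $(+,-)$, and the conclusion of the conjecture holds for this $\kappa$ and $\mu$.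

Two features recur for $\beta$: exponents of the map measure distance, and a quantity that grows whenever $x_n<0$ controls signs. The signs come out differently, and the distance becomes the difficult part.

## 4. Orbits of $R$ whose signs disagree

**Step 1: an orbit of period three, for (b).** For integers $p,q\ge0$ the definition of $R$ gives
$$(p,-p,q,-q)\xrightarrow{R}(0,\,q,\,p-q,\,-p)\xrightarrow{R}(q,\,p-q,\,-p,\,0)\xrightarrow{R}(p,\,-p,\,q,\,-q). \tag{3}$$
In all three steps the first coordinate is nonnegative, so $R(a)=(a_1+a_0,a_2,a_3+a_0,-a_0)$ there. By (2), for $n\equiv1\pmod3$ the coordinate of $\mathbf a^{(n)}$ with label $\pi_n(2)$ is $p-q$. It is $+1$ for $\mathbf a=(2,-2,1,-1)$, where $(p,q)=(2,1)$, and $-1$ for $\mathbf a'=(1,-1,2,-2)$, where $(p,q)=(1,2)$. This is (b). At $n=1$, for instance, the label is $4$, and $a^{(1)}_4=1$ in agreement with the example in Section 1.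

If some $\sigma_{\rm reg}$, with or without zeros, worked for all nonzero rows, then $\sigma^{(n)}_\mu(\mathbf a)=\sigma^{(n)}_\mu(\mathbf a')$ for all large $n$, contradicting (b). If we only asked that nonzero signs agree with $\sigma_{\rm reg}^{(n)}$ for $n>T$, one entry of $\sigma_{\rm reg}^{(n)}$ would have to be both $+$ and $-$ for every large $n\equiv1\pmod 3$.

**Step 2: a fixed vector, for (a) and Theorem 2.** Put $f=(1,0,0,-1)$. Then
$$R(f)=(0+1,\,0,\,-1+1,\,-1)=f,\qquad S(f)=(1,0,0,-1)=f.$$
So $R^{\pm1}$ and $S^{\pm1}$ all fix $f$. By Lemma 1, along any sequence of mutations starting from $B_{\rm ex}$ with the row $(1,0,0,-1)$, the ordered row stays $f$, which has exactly two zeros. This proves (a) and the first assertion of Theorem 2. Since the conjecture asks for strict sign vectors, its conclusion fails for every sequence of mutations of $B_{\rm ex}$.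

It remains to show that $\mu$ satisfies the hypotheses. Balance and irreducibility are clear, and the whole difficulty is the distance formula. Without it the failure of signs would say nothing about the conjecture.

## 5. Weights of mutations, and what is missing from a distance bound

Let $W_1$ be the composition of the maps $R^{\pm1},S^{\pm1}$ along a path of $m$ mutations from $\hat B_{pr}$ to $\mu^{(n)}(\hat B_{pr})$. The bottom rows of $\hat B_{pr}$ in ordered coordinates are $e_0,e_1,e_2,e_3$, so we shall have $W_1e_i=R^ne_i$ for all $i$, and we want $m\ge n$.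

One could first compare sizes. The orbit in Section 1 continues to $R^{3k}e_0=(k+1,0,0,-k)$: for $k\ge0$,
$$(k+1,0,0,-k)\to(k+1,0,1,-k-1)\to(k+1,1,0,-k-1)\to(k+2,0,0,-k-1).$$
But one mutation can multiply the largest absolute value by as much as $3$ (in $S$, $a_2+2a_1^+$). Since $R^{\pm1}$ and $S^{\pm1}$ multiply it by at most $3$, size gives only $\mathrm{dist}\ge\log_3(k+1)$ at time $3k$.

So we imitate rank two and look for a weight: numbers $f(R),f(S)$, with $f(R^{-1})=-f(R)$ and $f(S^{-1})=-f(S)$, added along a word. If the total weight depended only on the matrix reached, and $R$ had the largest absolute weight, the weight of $W_1$ would equal $nf(R)$ and we would get $m\ge n$. Which weights are possible? We shall prove the identity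
$$R^2=SRS$$
of maps on $\mathbb Z^4$. It forces $2f(R)=2f(S)+f(R)$, so $f(R)=2f(S)$. (Counting each letter as $1$ is thus not consistent.) We take $f(R)=2$, $f(S)=1$; then $R$ does have the largest weight.

The argument stops at one exact point. We need: if a word $W$ in $R^{\pm1},S^{\pm1}$ fixes $e_0,\dots,e_3$, then its weight is $0$. The relation $R^2=SRS$ is compatible with the weight, but nothing so far excludes other coincidences. Moreover, the maps are not linear ($R(e_0)+R(-e_0)=(1,0,1,-1)+(0,-1,0,1)\ne0$), so fixing a basis does not immediately tell us what $W$ does elsewhere.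

The way past this point uses two facts that fit together. The relation makes $Z=R^3$ commute with $R$ and $S$, so a word fixing $e_i$ also fixes every $Z^ke_i$. And $Z^k$ pushes $e_0,e_1,e_2$ far out in the direction of the fixed vector $f=(1,0,0,-1)$. Far out in that direction, $R$ and $S$ are simple enough to be understood completely.

## 6. The relation $R^2=SRS$ and the central element $Z$

Compositions are read from right to left.

**Lemma 2.** $R^2=SRS$ as maps $\mathbb Z^4\to\mathbb Z^4$.

*Proof.* We compute both sides and compare them by the signs of $a_0,a_1$. Put $b=a_1+a_0^+$, $c=a_0-a_1^-$ and $g=-a_1-c^-$. First, $R(a)=(b,\,a_2-a_0^-,\,a_3+a_0^+,\,-a_0)$, so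
$$R^2(a)=(a_2-a_0^-+b^+,\;a_3+a_0^+-b^-,\;-a_0+b^+,\;-b).$$
Next, $S(a)=(c,\,a_2+2a_1^+,\,-a_1,\,a_3-a_1^-)$, so $RS(a)=(a_2+2a_1^++c^+,\;g,\;a_3-a_1^-+c^+,\;-c)$ and
$$SRS(a)=(a_2+2a_1^++c^+-g^-,\;a_3-a_1^-+c^++2g^+,\;-g,\;-c-g^-).$$

(i) $a_1\ge0$. Then $b\ge0$, $c=a_0$, and $g=-a_1-a_0^-\le0$, so $g^+=0$ and $g^-=a_1+a_0^-$. Using $a_0^+-a_0^-=a_0$ and $-a_0-a_0^-=-a_0^+$, both sides equal
$$(a_2+a_1+a_0,\;a_3+a_0^+,\;a_1+a_0^-,\;-a_1-a_0^+).$$

(ii) $a_1<0$ and $a_0<0$. Then $b=a_1<0$, $c=a_0+a_1<0$, and $g=-a_1+(a_0+a_1)=a_0<0$. Both sides equal $(a_2+a_0,\;a_3+a_1,\;-a_0,\;-a_1)$; in the last coordinate of $SRS(a)$ we have $-c-g^-=-a_0-a_1+a_0=-a_1$.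

(iii) $a_1<0$ and $a_0\ge0$. Then $b=c=a_0+a_1$ and $g=-a_1-b^-$. If $b\ge0$, then $g=-a_1$ and $a_0-b^+=-a_1$; if $b<0$, then $g=-a_1+b=a_0$ and $a_0-b^+=a_0$. So in both cases $g=-a_1-b^-=a_0-b^+\ge0$, and $g^-=0$. The two sides are
$$R^2(a)=(a_2+b^+,\;a_3+a_0-b^-,\;-a_0+b^+,\;-b),$$
$$SRS(a)=(a_2+b^+,\;a_3+a_1+b^++2g,\;-g,\;-b).$$
The first, third and fourth coordinates agree. For the second, write $2g=(a_0-b^+)+(-a_1-b^-)$; then $a_3+a_1+b^++2g=a_3+a_0-b^-$. $\square$

**The group $\mathbb G$ and the weight $F$.** Put $J=RS$. By Lemma 2, $J^2=R(SRS)=R^3$. Hence the abstract group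
$$\mathbb G=\langle R,J\mid R^3=J^2\rangle$$
acts on $\mathbb Z^4$, and the element $S:=R^{-1}J$ of $\mathbb G$ acts as the map $S$. Put $Z=R^3=J^2\in\mathbb G$. It commutes with $R$ and with $J$, so it is central. Setting $F(R)=2$ and $F(J)=3$ gives $F(R^3)=6=F(J^2)$, so there is a homomorphism $F:\mathbb G\to\mathbb Z$ with
$$F(R)=2,\quad F(J)=3,\quad F(S)=1,\quad F(Z)=6.$$

**Normal form.** Every element of $\mathbb G$ is $Z^kg$ with $k\in\mathbb Z$ and $g$ a possibly empty product alternating between $J$ and elements of $\{R,R^{-1}\}$. To see this, write the element as a product of $R^{\pm1},J^{\pm1}$, replace each $J^{-1}$ by $Z^{-1}J$, and move powers of $Z$ to the front. As long as two neighboring letters are both $J$ or both in $\{R,R^{-1}\}$, use $JJ=Z$, $RR=ZR^{-1}$, $R^{-1}R^{-1}=Z^{-1}R$ or $RR^{-1}=R^{-1}R=1$. Each use shortens the product of letters, so the process ends, with an alternating product.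

## 7. The action far out along $(1,0,0,-1)$

**Step 1: describe $R$ and $S$ far out.** For $u,v,m\in\mathbb Z$ let
$$p_{u,v}(m)=(m,\,u,\,v,\,1-u-v-m)=p_{u,v}(0)+m\,(1,0,0,-1).$$
These are all the vectors with coordinate sum $1$, arranged in lines parallel to the fixed vector; $p_{u,v}(m)$ determines $u$, $v$ and $m$. If $m\ge0$, then $R\,p_{u,v}(m)=(m+u,\,v,\,1-u-v,\,-m)$, whose sum is again $1$. So
$$R\,p_{u,v}(m)=p_{\bar R(u,v)}(m+u)\ \text{ if }m\ge0,\qquad\bar R(u,v)=(v,\,1-u-v). \tag{4}$$
For all $m$, $S\,p_{u,v}(m)=(m-u^-,\,v+2u^+,\,-u,\,1-u-v-m-u^-)$, and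
$$S\,p_{u,v}(m)=p_{\bar S(u,v)}(m-u^-),\qquad\bar S(u,v)=(v+2u^+,\,-u). \tag{5}$$
For the last coordinate in (5): $1-(v+2u^+)+u-(m-u^-)=1-v-m-u^+=1-u-v-m-u^-$. Thus far out on a line, $R$ and $S$ carry it to another line with a shift. Both $\bar R$ and $\bar S$ are bijections of $\mathbb Z^2$: the inverse of $\bar S$ sends $(u',v')$ to $(u,v)$ with $u=-v'$, $v=u'-2u^+$, and $\bar R$ is affine with an integer inverse.

**Step 2: find the relations between $\bar R$ and $\bar J:=\bar R\bar S$.** Use $c=(c_0,c_1,c_2)=(1-u-v,\,u,\,v)$, a point of the plane $c_0+c_1+c_2=1$ in $\mathbb Z^3$. Then $\bar R(c)=(c_1,c_2,c_0)$. For $\bar S$ the new $c_1,c_2$ are $c_2+2c_1^+$ and $-c_1$, and the new $c_0$ is $1-c_2-2c_1^++c_1=c_0+2c_1-2c_1^+=c_0-2c_1^-$. So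
$$\bar R(c)=(c_1,c_2,c_0),\qquad\bar J(c)=(c_2+2c_1^+,\;-c_1,\;c_0-2c_1^-). \tag{6}$$
Clearly $\bar R^3=1$. Applying $\bar J$ twice gives
$$\bigl(c_0-2c_1^-+2(-c_1)^+,\;c_1,\;c_2+2c_1^+-2(-c_1)^-\bigr)=c,$$
so $\bar J^2=1$. Since $\bar R^3=1=\bar J^2$, sending $R\mapsto\bar R$ and $J\mapsto\bar J$ defines a homomorphism $\rho$ from $\mathbb G$ to the permutations of $\mathbb Z^2$, with $\rho(Z)=1$ and $\rho(S)=\bar R^{-1}\bar J=\bar S$.

**Step 3: pass from letters to words.** For each word $W$ in $R^{\pm1},S^{\pm1}$ and each $(u,v)$ there are integers $m_0,c$ with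
$$W\,p_{u,v}(m)=p_{\rho(W)(u,v)}(m+c)\qquad\text{for all }m\ge m_0. \tag{7}$$
For the letters $R$ and $S$ this is (4) and (5). For inverses, read them backwards: if $(u,v)=\bar R(u_1,v_1)$, then $R^{-1}p_{u,v}(m)=p_{u_1,v_1}(m-u_1)$ for $m\ge u_1$; if $(u,v)=\bar S(u_1,v_1)$, then $S^{-1}p_{u,v}(m)=p_{u_1,v_1}(m+u_1^-)$ for all $m$. For a word $LW'$ with first-written letter $L$, apply (7) to $W'$ and then to $L$; the second application is legitimate once $m$ is large, because the parameter after $W'$ is $m$ plus a constant.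

**Step 4: see how $Z$ pushes $e_0,e_1,e_2$ out.** Apply (4) three times. The pair $(u,v)$ runs through $(u,v)$, $(v,1-u-v)$, $(1-u-v,u)$ and back to $(u,v)$, while the parameter runs through $m$, $m+u$, $m+u+v$, $m+1$. Hence if $m,\ m+u,\ m+u+v\ge0$, then $Zp_{u,v}(m)=p_{u,v}(m+1)$. Now $e_0=p_{0,0}(1)$, $e_1=p_{1,0}(0)$, $e_2=p_{0,1}(0)$, and for $(u,v)\in\{(0,0),(1,0),(0,1)\}$ the three conditions hold for every $m\ge0$. By induction, for all $k\ge0$,
$$Z^ke_0=p_{0,0}(k+1),\qquad Z^ke_1=p_{1,0}(k),\qquad Z^ke_2=p_{0,1}(k). \tag{8}$$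

The map $\rho$ forgets $Z$, which is what $F$ must see. So we shall do two things: show that $\rho$ detects everything except powers of $Z$, and then detect powers of $Z$ by (8).

## 8. Three disjoint regions: ping-pong for $\bar R$ and $\bar J$

In the plane $c_0+c_1+c_2=1$ let
$$\mathcal A=\{c_1\le0,\ c_2\ge1\},\quad\mathcal B=\{c_0\le0,\ c_1\ge1\},\quad\mathcal C=\{c_2\le0,\ c_0\ge1\}.$$
They are pairwise disjoint: look at $c_1$ for $\mathcal A,\mathcal B$, at $c_0$ for $\mathcal B,\mathcal C$, and at $c_2$ for $\mathcal A,\mathcal C$. Since $\bar R$ is the cyclic shift in (6),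
$$\bar R\mathcal A=\mathcal B,\qquad\bar R\mathcal B=\mathcal C,\qquad\bar R\mathcal C=\mathcal A;\qquad\text{in particular}\quad\bar R^{\pm1}\mathcal C\subset\mathcal A\cup\mathcal B. \tag{9}$$
Moreover
$$\bar J(\mathcal A\cup\mathcal B)\subset\mathcal C. \tag{10}$$
To check (10), write $c'=\bar J(c)$. If $c\in\mathcal A$, then $c_1\le0$, so $c'_0=c_2\ge1$ and $c'_2=c_0+2c_1=1+c_1-c_2\le0$. If $c\in\mathcal B$, then $c_1\ge1$, so $c'_0=c_2+2c_1=1-c_0+c_1\ge2$ and $c'_2=c_0\le0$.

The points relevant for (8) lie one in each region. In $c$-coordinates, $(u,v)=(0,1),(1,0),(0,0)$ are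
$$P_{\mathcal A}=(0,0,1)\in\mathcal A,\qquad P_{\mathcal B}=(0,1,0)\in\mathcal B,\qquad P_{\mathcal C}=(1,0,0)\in\mathcal C.$$

**Lemma 3.** If $g=g_l\cdots g_1$ is a nonempty product alternating between $J$ and elements of $\{R,R^{-1}\}$, then $\rho(g)$ does not fix all of $P_{\mathcal A},P_{\mathcal B},P_{\mathcal C}$.

*Proof.* The letter $g_1$ acts first. By (9) and (10), a point in $\mathcal C$ about to meet $R^{\pm1}$ goes into $\mathcal A\cup\mathcal B$, and a point in $\mathcal A\cup\mathcal B$ about to meet $J$ goes into $\mathcal C$. Once started correctly, a point therefore bounces back and forth until the last letter.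

* $g_1=g_l=J$ (including $l=1$). Start with $P_{\mathcal A}$. It ends in $\mathcal C$, so it is moved.
* $g_1,g_l\in\{R,R^{-1}\}$ (including $l=1$). Start with $P_{\mathcal C}$. It ends in $\mathcal A\cup\mathcal B$, so it is moved.
* $g_1=R$, $g_l=J$. Start with $P_{\mathcal A}$. After the first letter it is in $\mathcal B$, and from there it ends in $\mathcal C$, so it is moved.
* $g_1=R^{-1}$, $g_l=J$. Start with $P_{\mathcal B}$. Since $\bar R^{-1}\mathcal B=\mathcal A$, it is in $\mathcal A$ after the first letter and ends in $\mathcal C$, so it is moved.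
* $g_1=J$, $g_l\in\{R,R^{-1}\}$. Then $\rho(g)^{-1}$ is an alternating product whose first acting letter is $\bar R^{\pm1}$ and whose last is $\bar J^{-1}=\bar J$. By the previous two cases it moves one of the three points, and so $\rho(g)$ does too. $\square$

**Proposition 4.** If a word $W$ in $R^{\pm1},S^{\pm1}$ fixes $e_0,e_1,e_2$, then $F(W)=0$.

*Proof.* *Move the hypothesis far out.* Since $Z$ is central, $W$ fixes $Z^ke_i$ for all $k\ge0$ and $i=0,1,2$. By (8), $W$ fixes $p_{0,0}(k+1)$, $p_{1,0}(k)$ and $p_{0,1}(k)$ for all $k\ge0$. For large $k$, (7) says that $W$ sends them to points with indices $\rho(W)(0,0)$, $\rho(W)(1,0)$ and $\rho(W)(0,1)$. So $\rho(W)$ fixes $(0,0),(1,0),(0,1)$, that is, $P_{\mathcal C},P_{\mathcal B},P_{\mathcal A}$.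

*Reduce to a power of $Z$.* Write $W=Z^kg$ in $\mathbb G$ in normal form. As $\rho(Z)=1$, $\rho(g)=\rho(W)$ fixes the three points, so $g$ is empty by Lemma 3. Hence $W=Z^k$ in $\mathbb G$.

*Exclude $k\ne0$.* $W$ and $W^{-1}$ fix $e_0$, so by (8) $e_0=Z^{|k|}e_0=p_{0,0}(|k|+1)=(|k|+1,0,0,-|k|)$. So $k=0$ and $F(W)=6k=0$. $\square$

## 9. The distance is exactly $n$

*Proof of Theorem 1, completed.* Clearly $\mathrm{dist}(\hat B_{pr},\mu^{(n)}(\hat B_{pr}))\le n$. For the converse suppose that $m$ mutations, at any labels, take $\hat B_{pr}$ to $\mu^{(n)}(\hat B_{pr})$.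

**Step 1: turn the path into a word.** By Lemma 1 and induction, the top part along the path is always some $B_\pi$, and the bottom rows in ordered coordinates are transformed by a composition $W_1$ of $m$ maps from $\{R^{\pm1},S^{\pm1}\}$. Along $\mu^{(n)}$ they are transformed by $R^n$, by (2).

**Step 2: compare the ends.** The two final top parts are equal as labeled matrices, so the two final orders are equal, since $B_\pi$ determines $\pi$ (Section 1). So equality of the bottom rows may be read in ordered coordinates. Those rows start as $e_0,e_1,e_2,e_3$. Therefore $W_1e_i=R^ne_i$ for $i=0,1,2,3$.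

**Step 3: compare weights.** The word $W=R^{-n}W_1$ fixes all $e_i$. By Proposition 4, $0=F(W)=F(W_1)-2n$. Each letter $R^{\pm1},S^{\pm1}$ has $|F|\le2$, so $2n=F(W_1)\le2m$, that is, $m\ge n$.

Hence $\mathrm{dist}(\hat B_{pr},\mu^{(n)}(\hat B_{pr}))=n$ for all $n\ge0$, and $\mu$ is monotone. It is balanced and $B_{\rm ex}$ is irreducible, so the hypotheses of the conjecture hold. By Section 4 its conclusion fails, also in the two weakened forms. This proves Theorem 1, and with it the existence statement in Theorem 2. The conjecture is disproved. $\blacksquare$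

## 10. All asymptotic sign patterns along $\mu$

We now prove Theorem 3. Let $r^{(n)}=R^n(\mathbf a)$, as in (2), let $x_n$ be its first coordinate and $d_n$ the sum of its four coordinates. The sum of $R(a)$ is $a_1+a_2+a_3+2a_0^+-a_0^--a_0$, and since $a_0=a_0^+-a_0^-$ this is $a_1+a_2+a_3+a_0^+=(a_0+a_1+a_2+a_3)+a_0^-$. So
$$d_{n+1}=d_n+x_n^-,\qquad r^{(n+1)}_3=-x_n. \tag{11}$$
Thus $d_n$ never decreases, and it grows whenever $x_n<0$. It plays the role that $D_n$ had in Section 3.

*Examples.* For $e_0$ the $x_n$ are $1,1,1,2,2,2,\dots$, with $d=1$. For $(2,-2,1,-1)$ they are $2,0,1,2,0,1,\dots$, with $d=0$. For $-e_0$ negative values occur first: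
$$(-1,0,0,0)\to(0,-1,0,1)\to(-1,0,1,0)\to(0,0,0,1)\to(0,0,1,0)\to(0,1,0,0)\to(1,0,0,0),$$
and $d_n$ rises from $-1$ to $0$ and then to $1$.

**Step 1: three consecutive nonnegative values propagate.** Suppose $x_n,x_{n+1},x_{n+2}\ge0$ and write $r^{(n)}=(x_n,u,v,w)$. Then
$$r^{(n+1)}=(u+x_n,\;v,\;w+x_n,\;-x_n),\qquad r^{(n+2)}=(v+x_{n+1},\;w+x_n,\;x_{n+1}-x_n,\;-x_{n+1}),$$
so
$$x_{n+1}=u+x_n,\qquad x_{n+2}=v+x_{n+1},\qquad x_{n+3}=w+x_n+x_{n+2}. \tag{12}$$
Since $d_n=x_n+u+v+w=x_{n+2}+w$, the last equation reads $x_{n+3}=x_n+d_n$. If also $d_n\ge0$, then $x_{n+3}\ge0$, and $d_{n+1}=d_n\ge0$ by (11). So the same hypotheses hold at $n+1$, and by induction $x_m\ge0$ for all $m\ge n$.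

**Step 2: after a negative value, three nonnegative ones appear.** *Claim: if $n\ge1$, $x_{n-1}<0$ and $d_n\ge0$, then $x_m,x_{m+1},x_{m+2}\ge0$ for some $m\ge n$.* Write $r^{(n)}=(p,q,r,s)$. By (11), $s=-x_{n-1}>0$.

*First let $p\ge0$.* Then $r^{(n+1)}=(p+q,\,r,\,s+p,\,-p)$.

* $p+q\ge0$ and $p+q+r\ge0$. Then $x_{n+2}=r+(p+q)\ge0$, so $m=n$ works.
* $p+q\ge0$ and $p+q+r=-t<0$. Then $d_n=s-t\ge0$, and
$$r^{(n+2)}=(-t,\;s+p,\;q,\;-p-q),\qquad r^{(n+3)}=(s+p,\;q-t,\;-p-q,\;t).$$
Hence $x_{n+3}=s+p>0$, $x_{n+4}=(q-t)+(s+p)=(s-t)+(p+q)\ge0$, and, as the second coordinate of $r^{(n+4)}$ is $-p-q$, $x_{n+5}=-p-q+x_{n+4}=s-t\ge0$. So $m=n+3$ works.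
* $p+q=-t<0$. Then $d_n=s+r-t\ge0$ and $r^{(n+2)}=(r,\;s+p-t,\;-p,\;t)$.
  If $r\ge0$, then $x_{n+3}=s+p-t+r=d_n+p\ge0$ and $x_{n+4}=-p+x_{n+3}=s+r-t\ge0$, so $m=n+2$ works.
  If $r=-\rho<0$, then $s\ge t+\rho$ and $r^{(n+3)}=(s+p-t,\;-p-\rho,\;t,\;\rho)$. Hence $x_{n+3}=s+p-t\ge\rho+p>0$, $x_{n+4}=(-p-\rho)+(s+p-t)=s-t-\rho\ge0$, and $x_{n+5}=t+x_{n+4}=s-\rho>0$. So $m=n+3$ works.

*Now let $p<0$.* For $a_0<0$ we have $R(a)=(a_1,\,a_2+a_0,\,a_3,\,-a_0)$. As long as the first coordinates stay negative, we obtain successively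
$$r^{(n+1)}=(q,\;r+p,\;s,\;-p),\qquad r^{(n+2)}=(r+p,\;s+q,\;-p,\;-q),$$
$$r^{(n+3)}=(s+q,\;r,\;-q,\;-r-p),\qquad r^{(n+4)}=(r,\;s,\;-r-p,\;-s-q),$$
and then $x_{n+5}=s>0$. So there is a first $j\in\{1,\dots,5\}$ with $x_{n+j}\ge0$. Then $x_{n+j-1}<0$ and $d_{n+j}\ge d_n\ge0$, and the case $p\ge0$, already treated, applies at time $n+j$. This proves the claim.

**Step 3: the eventual form.** Suppose $x_n<0$ for infinitely many $n$. The $d_n$ are nondecreasing integers that increase at each such $n$, so $d_n\to\infty$. Choose $n\ge1$ with $x_{n-1}<0$ and $d_n\ge0$. Step 2 gives $m\ge n$ with $x_m,x_{m+1},x_{m+2}\ge0$, and $d_m\ge d_n\ge0$, so Step 1 gives $x_{m'}\ge0$ for all $m'\ge m$, a contradiction.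

So there is $T$ with $x_n\ge0$ for all $n\ge T$. By (11), $d_n=d$ is constant for $n\ge T$. Step 1 gives $x_{n+3}=x_n+d$ for $n\ge T$, and $d\ge0$, since otherwise $x_{T+3k}\to-\infty$. For $n>T$, (12) gives the second and third coordinates of $r^{(n)}$ and (11) the fourth:
$$r^{(n)}=(x_n,\;x_{n+1}-x_n,\;x_{n+2}-x_{n+1},\;-x_{n-1}). \tag{13}$$
If all $x_n$ with $n\ge T$ were $0$, then $r^{(n)}=0$ for $n>T$, and $\mathbf a=0$ because $R$ is a bijection fixing $0$.

**Step 4: every sequence occurs.** Let $x_n\ge0$ $(n\ge T)$ be integers, not all $0$, with $x_{n+3}=x_n+d$. Put $x_{T-1}=x_{T+2}-d$ (its sign does not matter), let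
$$r=(x_T,\;x_{T+1}-x_T,\;x_{T+2}-x_{T+1},\;-x_{T-1}),$$
and let $\mathbf a=R^{-T}(r)$. We check that (13) holds for all $n\ge T$. It holds at $n=T$. If it holds at $n$, then, as $x_n\ge0$,
$$r^{(n+1)}=(x_{n+1},\;x_{n+2}-x_{n+1},\;x_n-x_{n-1},\;-x_n),$$
and $x_n-x_{n-1}=(x_{n+3}-d)-(x_{n+2}-d)=x_{n+3}-x_{n+2}$, so (13) holds at $n+1$. Finally $\mathbf a\ne0$, since $\mathbf a=0$ would make all $x_n=0$.

**Step 5: count the sign sequences.** The orders $\pi_n$ do not depend on $\mathbf a$, so two sign sequences agree for all large $n$ exactly when the sequences of ordered signs, those of $r^{(n)}$, do. Let $\delta_n=x_{n+1}-x_n$. It is $3$-periodic, and $\delta_n+\delta_{n+1}+\delta_{n+2}=d$. By (13) the ordered signs for $n>T$ are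
$$(\mathrm{sign}\,x_n,\;\mathrm{sign}\,\delta_n,\;\mathrm{sign}\,\delta_{n+1},\;-\mathrm{sign}\,x_{n-1}),$$
so the second one recovers the periodic sequence of signs of $\delta_n$. Extend $\delta$ periodically and speak of the triple $(\delta_0,\delta_1,\delta_2)$.

* *$d>0$.* Then $x_n\to\infty$, and the ordered signs are eventually $(+,\mathrm{sign}\,\delta_n,\mathrm{sign}\,\delta_{n+1},-)$. The sign triple must contain a $+$, because the sum is $d>0$. Every triple containing a $+$ occurs: choose the other two entries with the required signs, take that $+$ entry large, and start with large $x_n$. This gives $27-8=19$ patterns.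
* *$d=0$ and all $x_n>0$.* The ordered signs have the same form with $\delta_0+\delta_1+\delta_2=0$. Either $\delta$ contains a positive entry, and the pattern is among the $19$, or $\delta=0$, which gives the one new pattern $(+,0,0,-)$, attained by $x_n=1$.
* *$d=0$ and some $x_n=0$, not all.* Here $x_n$ is $3$-periodic, and its minimum over a period is $0$. Call the three values $x_0,x_1,x_2$, by residue of $n$ modulo $3$. The first ordered sign is $0$ infinitely often, so these patterns differ from all the previous ones. They are determined by the weak ordering of $x_0,x_1,x_2$ (which are smaller, equal, larger): it gives the signs of all $\delta_n$, and $\mathrm{sign}\,x_n$ is $0$ at the minimum and $+$ elsewhere. Conversely, the signs of the $\delta_n$ give all three pairwise comparisons, hence the weak ordering. There are $13$ weak orderings of three values: $6$ without ties, $3$ with a tie at the bottom, $3$ with a tie at the top, and $1$ with all equal. "All equal" would mean all $x_n=0$ and is excluded;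 each of the other $12$ occurs, with minimum $0$.

Within the first two cases, distinct sign triples of $\delta$ give distinct patterns. The total is $19+1+12=32$. $\blacksquare$
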